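# Small Seshadri constants of ample vector bundles on projective space

We work over $\mathbb C$. Points are closed points, and $H$ is the hyperplane class on $\mathbb P^n$. A **curve** $h:B\to X$ means a nonconstant morphism from a smooth projective connected curve $B$. On $X=\mathbb P^n$ we put $\deg h:=\deg h^*\mathcal O(1)>0$.

## 1. A bundle glued from $\mathcal O(b)^R$ and a coherent sheaf

Everything below turns on one kind of exact sequence. Take any coherent sheaf $G$ on $\mathbb P^n$, for instance a line bundle of degree $1$ on a plane cubic, extended by zero. Take an integer $b\ge 1$. We surround $G$ by enough copies of $\mathcal O(b)$ to produce a vector bundle $E$ with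
$$A=\mathcal O(b)^R\longrightarrow E\longrightarrow G\longrightarrow 0\quad\text{exact}.\tag{1}$$

**Lemma 1.** Let $G$ be a coherent sheaf on $\mathbb P^n$ and $b\ge1$ an integer.

1. There are $R\ge1$, a vector bundle $E$, and an exact sequence (1).
2. Let $E$ be a vector bundle with an exact sequence (1). Let $h:B\to\mathbb P^n$ be a curve and $Q$ a quotient line bundle of $h^*E$. Then either $\deg Q\ge b\deg h$, or the surjection $h^*E\to Q$ factors through $h^*G$, so that $Q$ is a quotient of $h^*G$.

*Proof.* (1) By Serre's theorem there is a surjection $F_0\to G$ with $F_0$ a finite sum of line bundles. Let $K$ be its kernel. For some $m\ge0$ the sheaf $K(m)$ is globally generated, so there is a presentation $F_1\to F_0\to G\to0$ with $F_1=\mathcal O(-m)^s$, $s\ge1$. The map $\mathcal O(-m)\to\mathcal O(b)^{n+1}$ with entries $x_0^{m+b},\dots,x_n^{m+b}$ is injective on every fiber, because the $x_i$ have no common zero. The direct sum of $s$ copies is a fiberwise injective map $F_1\to A=\mathcal O(b)^R$, $R=(n+1)s$. Then $F_1\to F_0\oplus A$ is fiberwise injective, so $E:=(F_0\oplus A)/F_1$ is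 locally free. The cokernel of $A\to E$ is $(F_0\oplus A)/(F_1+A)=F_0/\operatorname{im}F_1=G$.

(2) Pullback is right exact, so $h^*A\to h^*E\to h^*G\to0$ is exact. Let $I\subset Q$ be the image of $h^*A$. If $I=0$, then $h^*E\to Q$ factors through $h^*G$. If $I\neq0$, then $I$ is a nonzero subsheaf of a line bundle on a smooth curve, hence a line bundle with $\deg I\le\deg Q$. Moreover $I\otimes h^*\mathcal O(-b)$ is a quotient of $\mathcal O_B^R$, so it is a globally generated line bundle and has degree $\ge0$. Thus $\deg Q\ge\deg I\ge b\deg h$. $\square$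

In part (1) we only used that $F_1\to F_0\oplus A$ is fiberwise injective; this is weaker than fiberwise injectivity of $F_1\to A$, and we exploit the difference twice.

**Example.** On $\mathbb P^2$ let $\ell=\{x=0\}$ and $G=\mathcal O_\ell(1)$, presented by $x:\mathcal O\to\mathcal O(1)$. Take $A=\mathcal O(1)^2$ and the map $(y,z):\mathcal O\to A$. It vanishes at $[1:0:0]$, but $(x,y,z):\mathcal O\to\mathcal O(1)\oplus A$ vanishes nowhere. Its cokernel is the tangent bundle, by the Euler sequence. So (1) reads $\mathcal O(1)^2\to T_{\mathbb P^2}\to\mathcal O_\ell(1)\to0$.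

What is the sequence for? Part (2) of the lemma says that all quotient line bundles of $E$ along curves are at least as positive as $\mathcal O(b)$, except those that come from $G$. We are free to choose $G$. So we can plant a weakly positive quotient on a chosen curve and keep control of all other curves. The next section describes the invariant that detects such quotients.

## 2. Seshadri constants and the inequality $\varepsilon\ge1$

For a vector bundle $E$ on a projective variety $X$ let $\pi:\mathbb P(E)\to X$ be the projective bundle of one-dimensional quotients of $E$, and let $\xi$ be the class of $\mathcal O_{\mathbb P(E)}(1)$. The bundle $E$ is **ample** (resp. **nef**) if $\mathcal O_{\mathbb P(E)}(1)$ is. For a curve $h:B\to X$, lifting $h$ to $\mathbb P(E)$ is the same as giving a quotient line bundle $Q$ of $h^*E$, and $\mathcal O_{\mathbb P(E)}(1)$ then pulls back to $Q$.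

**Definition** (Hacon; equivalently, Fulger–Murayama). Let $E$ be nef and $x\in X$. The Seshadri constant of $E$ at $x$ is
$$\varepsilon(X,E,x)=\inf_{C\in\mathcal C_{\pi,x}}\frac{\xi\cdot C}{\operatorname{mult}_x\pi_*C},\tag{2}$$
where $\mathcal C_{\pi,x}$ is the set of irreducible curves $C\subset\mathbb P(E)$ that meet $\pi^{-1}(x)$ but are not contained in it.

Equivalently, $\varepsilon(X,E,x)=\inf_{x\in C\subset X}\mu_{\min}(\nu^*E)/\operatorname{mult}_xC$, over irreducible curves $C\subset X$ through $x$, where $\nu:C'\to X$ is the normalization of $C$ followed by the inclusion, and $\mu_{\min}$ is the minimal slope of quotient bundles. We shall need only part of this equivalence, and we prove that part as Lemma 3.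

It is convenient to rewrite (2) in terms of quotients. For a curve $h:B\to\mathbb P^n$ put $\Gamma_h=h(B)$ and let $e_h$ be the degree of $B\to\Gamma_h$, so $\deg h=e_h\deg\Gamma_h$. Let $Q$ be a quotient line bundle of $h^*E$, let $C\subset\mathbb P(E)$ be the image of the lift of $h$, and let $j$ be the degree of $B\to C$. Then $\xi\cdot C=\deg Q/j$ and $\pi_*C=(e_h/j)\Gamma_h$. Conversely, every $C\in\mathcal C_{\pi,x}$ arises in this way from its normalization, with $j=1$. Hence
$$\varepsilon(\mathbb P^n,E,x)=\inf_{(h,Q)}\frac{\deg Q}{e_h\operatorname{mult}_x\Gamma_h},\tag{3}$$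
over all curves $h$ with $x\in\Gamma_h$ and all quotient line bundles $Q$ of $h^*E$.

One more fact: for an irreducible curve $\Gamma\subset\mathbb P^n$ and $x\in\Gamma$ we have $\deg\Gamma\ge\operatorname{mult}_x\Gamma$. To see this, intersect $\Gamma$ with a hyperplane through $x$ that does not contain $\Gamma$; the local intersection number at $x$ is at least $\operatorname{mult}_x\Gamma$. Consequently, for any real $c\ge 0$ and $x\in\Gamma_h$,
$$\deg Q\ge c\deg h\ \Longrightarrow\ \frac{\deg Q}{e_h\operatorname{mult}_x\Gamma_h}\ \ge\ c\,\frac{\deg\Gamma_h}{\operatorname{mult}_x\Gamma_h}\ \ge\ c.\tag{4}$$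

The question, taken from Indranil Biswas, Krishna Hanumanthu, and Snehajit Misra, "Some results on Seshadri constants of vector bundles", arXiv:2303.15808 (2023), is this: *is $\varepsilon(\mathbb P^n,E,x)\ge1$ for every ample vector bundle $E$ on $\mathbb P^n$ and every $x\in\mathbb P^n$?* The answer is no for every $n\ge2$. Here is the explicit counterexample.

**Theorem A.** On $\mathbb P^2$ with coordinates $x,y,z$ let
$$E=\operatorname{coker}\Big(\mathcal O(-2)^2\xrightarrow{\ \Phi\ }\mathcal O(-1)\oplus\mathcal O\oplus\mathcal O(1)^2\Big),\qquad \Phi=\begin{pmatrix} z& x\\ x^2& y^2\\ y^3&0\\ 0& z^3\end{pmatrix}.$$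
Then $E$ is an ample vector bundle of rank $2$, and $\varepsilon(\mathbb P^2,E,x_0)=\tfrac12<1$ for $x_0=[0:0:1]$. For every $r\ge2$, $E\oplus\mathcal O(1)^{r-2}$ is an ample bundle of rank $r$ with the same property.

Two stronger results, Theorems B and C, are stated in Sections 6 and 7.

## 3. Bundles with $E(-1)$ nef, lines and conics, and the singular cubic

**When $E(-1)$ is nef.** If $Q$ is a quotient of $h^*E$, then $Q\otimes h^*\mathcal O(-1)$ is a quotient of $h^*(E(-1))$, so its degree is $\ge0$. Thus $\deg Q\ge\deg h$, and (4) with $c=1$ gives $\varepsilon\ge1$ everywhere. This covers ample line bundles $\mathcal O(a)$, $a\ge1$. It also covers $n=1$: by Grothendieck's theorem $E=\bigoplus\mathcal O(a_i)$ on $\mathbb P^1$, ampleness means all $a_i\ge1$, and so $E(-1)$ is nef.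

**The tangent bundle.** Let $n\ge2$. By the Euler sequence $T_{\mathbb P^n}(-1)$ is a quotient of $\mathcal O^{n+1}$, hence nef, so $\varepsilon(\mathbb P^n,T_{\mathbb P^n},x)\ge1$. A line $\ell$ through $x$ has normal bundle $\mathcal O(1)^{n-1}$, so $T_{\mathbb P^n}|_\ell$ has a quotient $\mathcal O(1)$, and (3) gives $\varepsilon(\mathbb P^n,T_{\mathbb P^n},x)=1$.

So the natural first attempt is to prove the inequality curve by curve, using that degrees are integers. Let $E$ be ample and let $\Gamma\subset\mathbb P^n$ be a rational curve with normalization $f:\mathbb P^1\to\Gamma$. Then $f^*E$ is ample (pull back along a finite map), so $f^*E=\bigoplus\mathcal O(a_i)$ with $a_i\ge1$. A curve $h$ with image $\Gamma$ factors as $h=f\circ h'$ with $\deg h'=e_h$. For a quotient $Q$ of $h^*E$ some summand $h'^*\mathcal O(a_i)$ maps nontrivially to $Q$, so $\deg Q\ge e_h$. The ratio in (3) is therefore at least $1/\operatorname{mult}_x\Gamma$. This settles lines and irreducible conics, that is, all curves of degree $\le2$, since all of these are smooth and rational.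

The attempt stops at degree three. For a singular plane cubic and its double point it gives only $\tfrac12$. Ampleness allows a quotient of degree $1$ on the normalization $\mathbb P^1$, while nefness of $E(-1)$ would force degree at least $3$. A second weak spot appears on curves of positive genus: even where $\operatorname{mult}_x\Gamma=1$, integrality gives $\deg Q\ge1$, but $e_h$ may be large and $\deg Q/e_h$ small. Theorems A and B enter through the first weak spot, Theorem C through the second.

## 4. Ampleness tested on quotient line bundles

To use (1) we must recognize ampleness from degrees of quotients.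

**Lemma 2.** Let $E$ be a vector bundle on $\mathbb P^n$ and $\eta>0$ rational, such that for every curve $h:B\to\mathbb P^n$ every quotient line bundle $Q$ of $h^*E$ satisfies $\deg Q\ge\eta\deg h$. Then $E$ is ample.

*Proof.* Let $\Gamma\subset\mathbb P(E)$ be an irreducible curve. If $\Gamma$ lies in a fiber of $\pi$, then $(\xi-\eta\pi^*H)\cdot\Gamma=\xi\cdot\Gamma>0$. Otherwise let $B\to\Gamma$ be the normalization and $h:B\to\mathbb P^n$ the induced curve. The pullback $Q$ of $\mathcal O_{\mathbb P(E)}(1)$ to $B$ is a quotient line bundle of $h^*E$, so $\xi\cdot\Gamma=\deg Q\ge\eta\deg h=\eta\,\pi^*H\cdot\Gamma$. Hence $\xi-\eta\pi^*H$ is nef. Since $\xi$ is $\pi$-ample, $\xi+m\pi^*H$ is ample for some $m>0$. Then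
$$\Big(1+\frac m\eta\Big)\xi=(\xi+m\pi^*H)+\frac m\eta(\xi-\eta\pi^*H)$$
is ample plus nef, hence ample. $\square$

The bound must be uniform: one $\eta$ for all curves.

## 5. A degree-one quotient on the cuspidal cubic

*Proof of Theorem A.*

**Step 1: $E$ is locally free of rank 2.** We show that $\Phi$ has rank $2$ at every point. If $yz\ne0$, the minor of rows $3,4$ is $y^3z^3\neq0$. If $y=0$, the minors of rows $1,2$ and of rows $1,4$ are $-x^3$ and $z^4$, and these do not both vanish. If $z=0\ne y$, the minor of rows $2,3$ is $-y^5\ne0$.

**Step 2: the sequence $A\to E\to G\to0$.** We identify the sheaf that will produce the weak quotient. Let $A=\mathcal O(1)^2\to E$ be induced by the last two summands. As in Lemma 1 its cokernel is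
$$G=\operatorname{coker}\Big(M:\mathcal O(-2)^2\to\mathcal O(-1)\oplus\mathcal O\Big),\qquad M=\begin{pmatrix}z&x\\x^2&y^2\end{pmatrix}.$$
Since $\det M=y^2z-x^3$, the sheaf $G$ is supported on the integral cuspidal cubic $C:\ y^2z=x^3$. Near $x_0$ its equation is $y^2=x^3$, so $\operatorname{mult}_{x_0}C=2$. Its normalization is
$$f:\mathbb P^1\to C,\qquad[t:u]\mapsto[t^2u:t^3:u^3].$$

**Step 3: $f^*G\cong\mathcal O_{\mathbb P^1}(1)$.** This is the planted quotient. The entries of $M$ have no common zero and $\det M$ vanishes on $C$, so $f^*M$ has rank exactly $1$ everywhere and $f^*G=\operatorname{coker}f^*M$ is a line bundle. Explicitly,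
$$f^*M=\begin{pmatrix}u^3&t^2u\\t^4u^2&t^6\end{pmatrix}:\mathcal O(-6)^2\to\mathcal O(-3)\oplus\mathcal O.$$
The map $(-t^4,u):\mathcal O(-3)\oplus\mathcal O\to\mathcal O(1)$ is surjective, as $t^4$ and $u$ have no common zero, and it kills both columns:
$$-t^4\cdot u^3+u\cdot t^4u^2=0,\qquad-t^4\cdot t^2u+u\cdot t^6=0.$$
So $f^*G$ surjects onto $\mathcal O(1)$, and a surjection of line bundles is an isomorphism.

**Step 4: the dichotomy for $E$.** We bound every quotient on every curve. Let $h:B\to\mathbb P^2$ be a curve and $Q$ a quotient line bundle of $h^*E$. By Lemma 1(2) with $b=1$ there are two cases.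

1. $\deg Q\ge\deg h$.
2. $Q$ is a quotient of $h^*G$. If $h(B)\neq C$, then $h^*G$ would be supported on a finite set, hence torsion, and could not surject onto $Q$. So $h(B)=C$. As $B$ is normal, $h=f\circ h'$ with $h':B\to\mathbb P^1$, and $Q$ is a line bundle quotient of $h'^*f^*G=h'^*\mathcal O(1)$. Hence $Q\cong h'^*\mathcal O(1)$ and $\deg Q=\deg h'=\frac13\deg h$.

In both cases $\deg Q\ge\frac13\deg h$, so $E$ is ample by Lemma 2 with $\eta=\frac13$.

**Step 5: $\varepsilon(\mathbb P^2,E,x_0)=\frac12$.** We insert the dichotomy in (3) with $x=x_0$. In case 1 the ratio is $\ge1$ by (4). In case 2 we have $\Gamma_h=C$ and $e_h=\deg h'$, so the ratio is $\deg h'/(2\deg h')=\frac12$. Case 2 occurs: take $h=f$ and the surjection $f^*E\to f^*G\cong\mathcal O(1)$. So the infimum is $\frac12$.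

**Step 6: higher rank.** For $E\oplus\mathcal O(1)^{r-2}$ use $A\oplus\mathcal O(1)^{r-2}$ in place of $A$. The cokernel is again $G$, and Steps 4 and 5 apply word for word. $\blacksquare$

**Remark (why these last two rows).** Off $C$ the matrix $M$ is invertible. At $f([t:u])$ its kernel is spanned by $(-t^2,u^2)$, since $-t^2u^3+u^2t^2u=0$ and $-t^2t^4u^2+u^2t^6=0$. The last two rows of $\Phi$ send this vector to $(-t^2\cdot t^9,\ u^2\cdot u^9)=(-t^{11},u^{11})$, which never vanishes. Two copies of $\mathcal O(1)$ suffice because they only have to separate a line bundle on a curve from zero. This observation returns in Section 6.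

By Section 3, the inequality holds for all ample line bundles on $\mathbb P^2$. Hence it holds for all ample bundles of rank $r$ on $\mathbb P^2$ if and only if $r=1$.

## 6. Every positive rational number at a given point

**Theorem B.** Let $n\ge2$, $x\in\mathbb P^n$ and $q\in\mathbb Q_{>0}$. There is an ample vector bundle $E$ on $\mathbb P^n$ with $\varepsilon(\mathbb P^n,E,x)=q$. If $n=2$, $E$ can be chosen of any prescribed rank $\ge2$.

In particular the inequality "$\varepsilon\ge1$ for all ample $E$ and all $x$" holds on $\mathbb P^n$ if and only if $n=1$, and for $n\ge2$ there is no positive lower bound at all.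

*Proof.* **Step 1: the curve and the sheaf.** We choose a curve with a point of prescribed multiplicity and a line bundle of prescribed degree on it. Write $q=a/m$ with integers $a,m\ge1$ and let $b\ge\max(1,q)$ be an integer. In a plane $\Pi\ni x$ choose coordinates $v,w,z$ with $x=[0:0:1]$, and let
$$C=\{v^mz=w^{m+1}\}\subset\Pi.$$
The equation is linear in $z$ with coprime coefficients $v^m$ and $-w^{m+1}$, so it is irreducible and $C$ is integral. It has degree $m+1$, and near $x$ it reads $v^m=w^{m+1}$, so $\operatorname{mult}_xC=m$. Let $\nu:\tilde C\to C$ be the normalization, $p\in C$ a smooth point, $L=\mathcal O_C(ap)$, so that $\deg\nu^*L=a$. Let $\iota:C\hookrightarrow\mathbb P^n$ be the inclusion and $G=\iota_*L$. (For $q=\frac12$ this is the cuspidal cubic with a line bundle of degree $1$, as in Theorem A.) Let $E$ be a bundle with a sequence (1) for this $G$ and $b$; it exists by Lemma 1.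

**Step 2: $E$ is ample.** Let $Q$ be a quotient line bundle of $h^*E$. By Lemma 1, either $\deg Q\ge b\deg h$ or $Q$ is a quotient of $h^*G$. In the second case $h^*G$ is not torsion, so $h(B)=C$ and $h=\iota\circ\nu\circ h'$ with $h':B\to\tilde C$. Because $\iota^*\iota_*L=L$, we get $h^*G=h'^*\nu^*L$, a line bundle, so $Q\cong h'^*\nu^*L$ and
$$\deg Q=a\deg h'=\frac a{m+1}\deg h.$$
Lemma 2 applies with $\eta=\min(b,\frac a{m+1})$.

**Step 3: the value at $x$.** In (3), the first case gives a ratio $\ge b\ge q$ by (4). In the second case $e_h=\deg h'$ and the ratio is $\frac{a\deg h'}{m\deg h'}=q$. The second case occurs for $h=\iota\circ\nu$, via the surjection $h^*E\to h^*G=\nu^*L$. Hence $\varepsilon(\mathbb P^n,E,x)=q$.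

**Step 4: rank 2 when $n=2$.** The goal is a sequence (1) for the same $G$ with $\operatorname{rk}E=2$; Steps 2 and 3 then apply unchanged. Choose a surjection $F_0\to\iota_*L$ with $F_0$ a sum of line bundles, and let $F_1$ be its kernel. Locally $\iota_*L$ is either $0$ or $\mathcal O_C=\mathcal O/(\varphi)$, where $\varphi$ is a local equation of $C$; so it has projective dimension $\le1$ and $F_1$ is locally free. As $\iota_*L$ is torsion, $\operatorname{rk}F_1=\operatorname{rk}F_0=:\rho$.

Off $C$ the map $F_1\to F_0$ is an isomorphism. On $C$ we have the exact sequence $F_1|_C\to F_0|_C\to L\to0$. Let $J=\ker(F_0|_C\to L)$. Since $L$ is a line bundle, $J$ is a subbundle of rank $\rho-1$, and $F_1|_C\to J$ is surjective. Its kernel $\kappa$ is therefore a line subbundle of $F_1|_C$, and for each $c\in C$ the fiber $\kappa(c)$ is the kernel of $F_1(c)\to F_0(c)$.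

Choose $b\ge\max(1,q)$ so large that $F_1^*(b)$ is globally generated, and put $V=H^0(F_1^*(b))$. Since $F_1^*(b)|_C\to\kappa^{-1}(b)$ is surjective, $V$ maps onto the one-dimensional fiber of $\kappa^{-1}(b)$ at every $c\in C$. Pairs in $V^2$ both of whose images vanish at a given $c$ have codimension $2$. As $c$ moves in a curve, pairs with a common zero somewhere on $C$ have codimension $\ge1$. So a general pair in $V^2$ has images without common zero. It defines a map $F_1\to A=\mathcal O(b)^2$ which is injective on $\kappa(c)$ for every $c\in C$. Hence $F_1\to F_0\oplus A$ is fiberwise injective everywhere, $E=(F_0\oplus A)/F_1$ is a bundle of rank $2$, and $A\to E\to\iota_*L\to0$ is exact. Adding $\mathcal O(b)^{r-2}$ to both $A$ and $E$ gives any rank $r\ge2$. $\blacksquare$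

## 7. Small constants at every point: slopes instead of multiplicities

**Theorem C.** Let $n\ge2$ and $\delta>0$. There is an ample vector bundle $E$ on $\mathbb P^n$ with $\varepsilon(\mathbb P^n,E,x)\le\delta$ for **every** $x\in\mathbb P^n$.

The sheaf $\iota_*L$ plants a quotient along one curve. Now we need a family of curves $C_t$ through all points, and on a curve the points of multiplicity $1$ are the general ones. At such points a quotient line bundle on the normalization does not help, since its degree is an integer $\ge1$ when $E$ is ample. So we plant quotients of higher rank $s$ and small degree $d$ and use their slope $d/s$. The next lemma says that slopes are enough.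

**Lemma 3.** Let $E$ be an ample bundle on $\mathbb P^n$, let $\Gamma\subset\mathbb P^n$ be an irreducible curve through $x$, and let $f:Y\to\Gamma\subset\mathbb P^n$ be its normalization. If $f^*E$ has a quotient bundle $N$ of rank $s\ge1$ and degree $d$, then $\varepsilon(\mathbb P^n,E,x)\le\dfrac{d}{s\operatorname{mult}_x\Gamma}$.

*Proof.* On $\mathbb P(N)$, which has dimension $s$, let $\zeta=c_1(\mathcal O_{\mathbb P(N)}(1))$ and let $\tau$ be the class of a fiber over $Y$. Then $\tau^2=0$, $\zeta^{s-1}\tau=1$, $\zeta^s=d$. For rational $c>d/s$ we get $(\zeta-c\tau)^s=d-sc<0$. A nef class has nonnegative top self-intersection (Kleiman), so $\zeta-c\tau$ is not nef, and there is an irreducible curve $D\subset\mathbb P(N)$ with $\zeta\cdot D<c\,\tau\cdot D$. It is not in a fiber, where $\zeta\cdot D>0=\tau\cdot D$. Let $B$ be the normalization of $D$ and $h':B\to Y$ the induced map, of degree $\tau\cdot D$. The pullback $Q$ of $\mathcal O_{\mathbb P(N)}(1)$ to $B$ is a quotient of $h'^*N$, hence of $h^*E$ for $h=f\circ h'$. Here $e_h=\deg h'$ and $\deg Q=\zeta\cdot D<c\,e_h$, so by (3) $\varepsilon(\mathbb P^n,E,x)\le c/\operatorname{mult}_x\Gamma$.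 Let $c\to d/s$. $\square$

Why will genus matter? On $\mathbb P^1$ an ample bundle of rank $s$ splits into summands of degree $\ge1$, so its degree is at least $s$ and its slope at least $1$. To have $d<s$ the normalizations $\tilde C_t$ must have positive genus; we shall make the genus large.

The plan is as follows. Build a variety $S$ with a birational map $\sigma:S\to\mathbb P^n$ and a map $p:S\to T$ whose fibers $C_t$ are plane curves of degree $d$ and large genus. Find a bundle $\mathcal B_0$ of rank $s$ on $S$ whose restriction to each $C_t$ is ample of degree $d$. Twist it by a very positive bundle from $T$: the result $\mathcal B$ becomes ample on all of $S$, while its restriction to each $C_t$ is unchanged. Then feed $G=\sigma_*\mathcal B$ into Lemma 1. The delicate place is that Lemma 2 asks about *all* curves in $\mathbb P^n$, including those in the locus where $\sigma$ is not an isomorphism, and there $h^*\sigma_*\mathcal B$ is not a pullback of $\mathcal B$. Section 10 deals with it.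

## 8. Plane curves sweeping out $\mathbb P^n$

**Numbers.** For $d\ge1$ put $s=\lceil d/\delta\rceil$ and $\gamma=s+n$. Since $\gamma\le d/\delta+1+n$ grows at most linearly in $d$, we can fix $d$ with $d\ge n+1$, $d>\delta$ (so $s\ge2$), and
$$\frac{d(d+3)}2-(3d+4\gamma+2)\ \ge\ n.\tag{5}$$

**Geometry.** Let $\ell=\{x_2=\dots=x_n=0\}\subset\mathbb P^n$, a line. For $y=[y_2:\dots:y_n]\in\mathbb P^{n-2}$ let $\Pi_y\supset\ell$ be the plane of points with $(x_2,\dots,x_n)\in\mathbb Cy$. Let
$$S'=\{(x,y):x_iy_j=x_jy_i,\ 2\le i,j\le n\}\subset\mathbb P^n\times\mathbb P^{n-2}.$$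
Where $y_i=1$ the equations reduce to $x_j=x_iy_j$, so $S'$ is a $\mathbb P^2$-bundle over $\mathbb P^{n-2}$ with fibers $\Pi_y$, Zariski locally trivial by linear identifications. It is smooth and irreducible of dimension $n$. Let $T=\mathbb P^{n-2}\times\mathbb P^1$, of dimension $n-1$. For $f,g\in H^0(\mathbb P^n,\mathcal O(d))$ let
$$S=\{(x,y,[\lambda:\mu])\in S'\times\mathbb P^1:\ \lambda f(x)+\mu g(x)=0\}\subset\mathbb P^n\times T,$$
with projections $\sigma:S\to\mathbb P^n$ and $p:S\to T$. The fiber of $p$ over $t=(y,[\lambda:\mu])$ is $C_t=\{\lambda f+\mu g=0\}\cap\Pi_y$. Put $Z=\{f=g=0\}$. (For $n=2$: $\mathbb P^{n-2}$ is a point, $S'=\mathbb P^2$, and $C_t$ runs through the pencil spanned by $f$ and $g$. It helps to keep this case in mind.)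

We want *every* $C_t$ to be integral of large geometric genus. This needs two lemmas: one to handle normalizations in families, and one to count parameters of bad plane curves.

**Lemma 4.** Let $\mathcal C\to W$ be a flat projective morphism onto a variety $W$ all of whose fibers are integral curves. There are a smooth dense open $W^\circ\subset W$ and a finite morphism $\mathcal Y\to\mathcal C|_{W^\circ}$ such that $\mathcal Y\to W^\circ$ is smooth and projective and $\mathcal Y_w\to\mathcal C_w$ is the normalization for every $w\in W^\circ$. Consequently $W$ is a finite disjoint union of smooth irreducible locally closed pieces over each of which such a $\mathcal Y$ exists.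

*Proof.* A flat morphism of finite type is open, and its fibers and base are irreducible, so $\mathcal C$ is irreducible. It is reduced because the base and the fibers are. Let $\mathcal Y\to\mathcal C$ be the normalization of the total space; it is finite. We now shrink $W$ several times. As $\mathcal Y$ is normal, $\dim\operatorname{Sing}\mathcal Y\le\dim\mathcal Y-2=\dim W-1$, so the closed image of $\operatorname{Sing}\mathcal Y$ in $W$ is not everything; remove it. Then $\mathcal Y$ is smooth, and by generic smoothness (characteristic $0$) we may assume that $W$ and $\mathcal Y\to W$ are smooth. Let $D\subset\mathcal C$ be the closed set over which $\mathcal Y\to\mathcal C$ is not an isomorphism. Since $\dim D\le\dim W$, after shrinking all fibers of $D\to W$ are finite. Now $\mathcal Y_w\to\mathcal C_w$ is finite and is an isomorphism over the complement of finitely many points. Each component of the smooth curve $\mathcal Y_w$ maps onto $\mathcal C_w$ by finiteness, so there is only one component, and $\mathcal Y_w$ is the normalization of $\mathcal C_w$. For the last claim, apply this to $W$,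 then to the components of the complement of $W^\circ$ (removing intersections of components), and so on; the process ends by Noetherian induction. $\square$

**Lemma 5.** Let $V_d=H^0(\mathbb P^2,\mathcal O(d))$ and let $\mathrm{Bad}\subset V_d$ be the set of forms that are zero, or have a non-integral zero scheme, or have an integral zero scheme of geometric genus $\le\gamma$. Then $\mathrm{Bad}$ is constructible, invariant under linear changes of coordinates, and of codimension $\ge n$.

*Proof.* Invariance is clear. Recall $\dim\mathbb P(V_d)=\frac{d(d+3)}2$. The zero form has codimension $\frac{d(d+3)}2+1\ge n$, by (5).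

*Non-integral zero schemes.* Such a form is a product of forms of degrees $k$ and $d-k$ with $1\le k\le d-1$. These products form the closed image of $\mathbb P(V_k)\times\mathbb P(V_{d-k})$, of codimension at least
$$\tfrac{d(d+3)}2-\tfrac{k(k+3)}2-\tfrac{(d-k)(d-k+3)}2=k(d-k)\ge d-1\ge n.$$

*Small genus.* Over the open set of $\mathbb P(V_d)$ that parametrizes integral curves, the universal curve is flat. Apply Lemma 4 to it. The geometric genus is constant on each of the finitely many pieces, which proves constructibility. Let $W$ be a piece with genus $g\le\gamma$. We show $\dim W\le3d+4g+2$; by (5) the codimension is then $\ge n$.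

Let $\mathcal Y\to W$ be the smooth family of normalizations and $\psi:\mathcal Y\to\mathbb P^2$ the natural map. Fix $w\in W$, with curve $\{F=0\}$ and normalization $Y=\mathcal Y_w$, and let $\varphi=\psi|_Y:Y\to\mathbb P^2$. Since $\varphi$ is nonconstant, $T_Y\to\varphi^*T_{\mathbb P^2}$ is injective; let $N_\varphi$ be its cokernel. From $0\to T_Y\to T_{\mathcal Y}|_Y\to T_wW\otimes\mathcal O_Y\to0$ and $d\psi:T_{\mathcal Y}|_Y\to\varphi^*T_{\mathbb P^2}$ we get, dividing by $T_Y$, a linear map
$$\alpha:T_wW\to H^0(Y,N_\varphi).$$

*$\alpha$ is injective.* Let $\alpha(\theta)=0$. On a small affine open $U\subset Y$, lift $\theta$ to a section $\vartheta$ of $T_{\mathcal Y}|_Y$. Since $d\psi(\vartheta)$ lies in the image of $T_Y$, we may subtract a section of $T_Y$ and assume $d\psi(\vartheta)=0$, while $\vartheta$ still maps to $\theta$. Near $w$ choose a lift $w'\mapsto F_{w'}\in V_d\setminus0$ of the inclusion $W\subset\mathbb P(V_d)$ with $F_w=F$, and let $F'$ be its derivative along $\theta$. The function $F_{w'}(\psi(\cdot))$, written in a local trivialization of $\mathcal O(1)$, vanishes identically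 on $\mathcal Y$. Its derivative along $\vartheta$ is $F'(\varphi)+dF(d\psi(\vartheta))=F'(\varphi)$. So $F'$ vanishes on $\varphi(U)$, which is dense in the integral curve $\{F=0\}$. Hence $F$ divides $F'$, and $F'\in\mathbb CF$ by degree. But $T_wW\subset T_w\mathbb P(V_d)=V_d/\mathbb CF$, so $\theta=0$.

*The bound.* Let $L=\varphi^*\mathcal O(1)$, of degree $d$, so $h^0(L)\le d+1$. The Euler sequence $0\to\mathcal O_Y\to L^3\to\varphi^*T_{\mathbb P^2}\to0$ gives $h^0(\varphi^*T_{\mathbb P^2})\le3(d+1)-1+g$. Also $h^1(T_Y)=h^0(2K_Y)\le3g$; its value is $0$, $1$, $3g-3$ for $g=0$, $g=1$, $g\ge2$. Therefore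
$$\dim W\le h^0(N_\varphi)\le h^0(\varphi^*T_{\mathbb P^2})+h^1(T_Y)\le3d+2+4g.\qquad\square$$

**Step 1 of the proof of Theorem C: choice of $f,g$.** *For general $(f,g)$ every $C_t$ is an integral plane curve of degree $d$ and geometric genus $\gamma_t>\gamma$, and $Z\cap\ell=\emptyset$.* For fixed $t=(y,[\lambda:\mu])$ the linear map $(f,g)\mapsto(\lambda f+\mu g)|_{\Pi_y}\in H^0(\Pi_y,\mathcal O(d))$ is surjective, because $(\lambda,\mu)\ne0$ and forms on a plane extend to $\mathbb P^n$. By Lemma 5 the pairs that are bad for $t$ have codimension $\ge n$. The set of all $(f,g,t)$ with $(f,g)$ bad for $t$ is constructible, because $S'\to\mathbb P^{n-2}$ is locally trivial and $\mathrm{Bad}$ is invariant. Since $\dim T=n-1$, its image in the space of pairs has codimension $\ge1$. Finally, two general forms have no common zero on a line. Fix such $(f,g)$. We record the consequences.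

1. $S$ is a Cartier divisor in the smooth variety $S'\times\mathbb P^1$ of dimension $n+1$, so it is Cohen–Macaulay of pure dimension $n$. All fibers of $p$ have dimension $1$ and $T$ is smooth of dimension $n-1$, so $p$ is flat (miracle flatness). As $T$ and all fibers are integral, $S$ is integral, as in the proof of Lemma 4.
2. Over $\mathbb P^n\setminus\ell$ the map $S'\to\mathbb P^n$ is an isomorphism, with $y=[x_2:\dots:x_n]$. Over $\mathbb P^n\setminus Z$ the equation $\lambda f+\mu g=0$ has the single solution $[\lambda:\mu]=[g:-f]$. So $\sigma$ is an isomorphism over $\mathbb P^n\setminus(Z\cup\ell)$; it is birational and, being projective, surjective.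
3. $\sigma$ embeds each $C_t$ in $\mathbb P^n$ as a plane curve of degree $d$.

## 9. A bundle of rank $s$ and degree $d$ on every curve of the family

Write $\mathcal H=\sigma^*\mathcal O(1)$, $P=\mathcal O_T(1,1)$ (ample on $T$), and $k=s-1\ge1$. For $t\in T$ let $\nu_t:\tilde C_t\to C_t$ be the normalization.

**Step 2a: where the extension classes live.** Since $C_t$ is integral and $\mathcal H|_{C_t}$ has degree $d>0$, we have $H^0(C_t,\mathcal H^{-1})=0$ for all $t$. By flatness $h^1(C_t,\mathcal H^{-1})$ is constant. So $p_*\mathcal H^{-1}=0$, and $\mathcal V:=R^1p_*\mathcal H^{-1}$ is locally free with fibers $H^1(C_t,\mathcal H^{-1})$. Fix $e\gg0$ such that $\mathcal V\otimes P^e$ is globally generated. As $p_*(\mathcal H^{-1}\otimes p^*P^e)=0$, the Leray spectral sequence gives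
$$\operatorname{Ext}^1(\mathcal H,p^*P^e)=H^1(S,\mathcal H^{-1}\otimes p^*P^e)=H^0(T,\mathcal V\otimes P^e),$$
and restricting an extension to $C_t$ corresponds to evaluating the section at $t$.

Put $W_t=H^1(\tilde C_t,\nu_t^*\mathcal H^{-1})$. The cokernel of $\mathcal H^{-1}|_{C_t}\to\nu_{t*}\nu_t^*\mathcal H^{-1}$ has finite support, hence no $H^1$, and $\nu_t$ is finite, so $H^1(C_t,\mathcal H^{-1})\to W_t$ is surjective. By Riemann–Roch, $\dim W_t=d+\gamma_t-1\ge d+\gamma$.

**Step 2b: independence for all $t$ at once.** *For general $v_1,\dots,v_k\in H^0(T,\mathcal V\otimes P^e)$, the images of $v_1,\dots,v_k$ in $W_t\otimes P^e_t$ are linearly independent for every $t\in T$.* By Lemma 4 applied to $p:S\to T$, decompose $T$ into finitely many smooth locally closed pieces $T_i$ with families $\mathcal Y_i\to T_i$ of normalizations. Over $T_i$ the spaces $W_t$ form a vector bundle ($h^0=0$ and $h^1$ is constant), and $H^0(T,\mathcal V\otimes P^e)$ surjects onto each fiber $W_t\otimes P^e_t$, since $\mathcal V\otimes P^e$ is globally generated and $H^1(C_t,\mathcal H^{-1})\to W_t$ is surjective. In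 a vector space of dimension $N\ge k$, linearly dependent $k$-tuples have codimension $N-k+1$. So for fixed $t$ the bad $k$-tuples $(v_i)$ have codimension
$$\dim W_t-k+1\ \ge\ d+\gamma-(s-1)+1=d+n+2\ >\ n-1\ \ge\ \dim T_i.$$
Letting $t$ vary in $T_i$, for each of the finitely many $i$, the bad tuples do not fill the parameter space.

Fix such $v_i$. They define an extension
$$0\to(p^*P^e)^k\to\mathcal B_0\to\mathcal H\to0,\qquad\operatorname{rk}\mathcal B_0=s.\tag{6}$$
Since $p^*P^e$ is trivial on $C_t$, the bundle $\mathcal B_0|_{C_t}$ has rank $s$ and degree $d$.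

**Step 2c: $\mathcal B_0|_{C_t}$ is ample for every $t$.** Since $\nu_t$ is finite and surjective, it suffices to check this on $\tilde C_t$. By Hartshorne's theorem (*Ample vector bundles on curves*, 1971; Lazarsfeld, *Positivity II*, Thm. 6.4.15) it suffices that every nonzero quotient bundle $N$ of $\nu_t^*\mathcal B_0$ has positive degree. On $\tilde C_t$, (6) becomes $0\to\mathcal O^k\to\nu_t^*\mathcal B_0\to\nu_t^*\mathcal H\to0$. Let $I\subset N$ be the image of $\mathcal O^k$. It is a globally generated bundle, so $\deg I\ge0$, and $N/I$ is a quotient of the line bundle $\nu_t^*\mathcal H$.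

- If $N/I$ has rank $1$, then $N/I\cong\nu_t^*\mathcal H$ and $\deg N=\deg I+d>0$.
- Otherwise $N/I$ is torsion and $\deg N\ge\deg I\ge0$. Suppose $\deg N=0$. Then $N=I$ is globally generated of degree $0$, say of rank $r$. Choose $r$ sections that are independent at one point. Their determinant is a nonzero section of a line bundle of degree $0$, so it vanishes nowhere, and $N\cong\mathcal O^r$. The surjection $\mathcal O^k\to N\cong\mathcal O^r$ is a constant matrix of rank $r\ge1$. Composing with a projection $N\to\mathcal O$ gives a nonzero constant map $c=(c_1,\dots,c_k):\mathcal O^k\to\mathcal O$ which extends to $\nu_t^*\mathcal B_0$. So the pushout of the extension along $c$ splits. Its class is the image of $\sum c_iv_i$ in $W_t\otimes P^e_t$, so this image is zero, against Step 2b.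

Here the genus is used: on a curve with $\gamma_t=0$ we would have $\dim W_t=d-1$, room for at most $d-1$ independent classes, hence rank at most $d$.

**Step 2d: an ample bundle on $S$.** The fibers of $\mathbb P(\mathcal B_0)\to T$ are the $\mathbb P(\mathcal B_0|_{C_t})$, on which $\mathcal O(1)$ is ample. Hence $\mathcal O_{\mathbb P(\mathcal B_0)}(1)$ is ample relative to $T$ (EGA III, 4.7.1). As $P$ is ample on $T$, the bundle
$$\mathcal B:=\mathcal B_0\otimes p^*P^m$$
is ample on $S$ for all $m\gg0$. Put $G=\sigma_*\mathcal B$, a coherent sheaf on $\mathbb P^n$. The integer $m$ is fixed at the end of the next section; $\mathcal B_0$ does not depend on it.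

## 10. Curves inside $Z\cup\ell$

Over $Z\cup\ell$ the map $\sigma$ has positive-dimensional fibers, and $\sigma_*\mathcal B$ must be controlled directly. The key is that near $Z$, and near $\ell$, one of the two factors of $P=\mathcal O_T(1,1)$ is pulled back from $\mathbb P^n$, where it is positive.

**Lemma 6.** Let $U$ be a quasi-projective variety, $F$ a coherent sheaf on $U\times\mathbb P^N$, and $\mathrm{pr}:U\times\mathbb P^N\to U$ the projection. There is $\mu$ such that for every $m\ge\mu$ the sheaf $\mathrm{pr}_*F(m)$ is a quotient of a finite direct sum of copies of $\mathrm{pr}_*F(\mu)$.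

*Proof.* Tensor the sequence $0\to\Omega^1(1)\to\mathcal O^{N+1}\to\mathcal O(1)\to0$ on $\mathbb P^N$ with $F(m)$; it stays exact since it is a sequence of bundles. By relative Serre vanishing there is $\mu$ with $R^1\mathrm{pr}_*(F(m)\otimes\Omega^1(1))=0$ for all $m\ge\mu$. Then $(\mathrm{pr}_*F(m))^{N+1}\to\mathrm{pr}_*F(m+1)$ is surjective for all $m\ge\mu$. Iterate. $\square$

**Step 3.** *For $m\gg0$:*

*(a) $\sigma^*G\to\mathcal B$ is surjective;*

*(b) for every curve $h:B\to\mathbb P^n$ with $h(B)\subset Z\cup\ell$, every quotient line bundle $Q$ of $h^*G$ has $\deg Q\ge\deg h$.*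

*Proof of (a).* Since $S\subset\mathbb P^n\times T$ is closed and $P$ is ample on $T$, the line bundle $p^*P$ is $\sigma$-ample. Hence $\sigma^*\sigma_*(\mathcal B_0\otimes p^*P^m)\to\mathcal B_0\otimes p^*P^m$ is surjective for $m\gg0$.

*Proof of (b) when $h(B)\subset Z$.* (For $n=2$, where $Z$ is finite, there are no such curves. Indeed a common component of $f$ and $g$ would be a component of every integral $C_t$, hence all of $C_t$, and $f,g$ would be proportional.) Let $U=\mathbb P^n\setminus\ell$, an open set containing $Z$. Over $U$ we have $S'\cong U$, so $\sigma^{-1}(U)$ is closed in $U\times\mathbb P^1$. The map $\sigma^{-1}(U)\to\mathbb P^{n-2}$ factors through the linear projection $U\to\mathbb P^{n-2}$, $x\mapsto[x_2:\dots:x_n]$, under which $\mathcal O(1)$ pulls back to $\mathcal O_U(1)$. So $p^*\mathcal O(1,0)\cong\sigma^*\mathcal O_U(1)$ on $\sigma^{-1}(U)$, and by the projection formula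
$$G|_U\cong\sigma_*(\mathcal B_0\otimes p^*\mathcal O(0,m))|_U\otimes\mathcal O_U(m).$$
Apply Lemma 6 with $N=1$ and $F=\mathcal B_0|_{\sigma^{-1}(U)}$. There is $\mu$, independent of $m$, such that for $m\ge\mu$ the first factor is a quotient of a sum of copies of $G_\mu:=\sigma_*(\mathcal B_0\otimes p^*\mathcal O(0,\mu))|_U$. As $Z$ is projective, $G_\mu|_Z\otimes\mathcal O_Z(m')$ is globally generated for some $m'$, again independent of $m$. Let $m\ge\max(\mu,m'+1)$. Pulling back by $h$, we see that $h^*G$ is a quotient of a globally generated sheaf tensored with $h^*\mathcal O(m-m')$. So $Q\otimes h^*\mathcal O(m'-m)$ is a globally generated line bundle, and $\deg Q\ge(m-m')\deg h\ge\deg h$.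

*Proof of (b) when $h(B)=\ell$.* Let $U'=\mathbb P^n\setminus Z$, an open set containing $\ell$ because $Z\cap\ell=\emptyset$. Over $U'$ the coordinate $[\lambda:\mu]$ is determined, so $\sigma^{-1}(U')\cong S'|_{U'}$ is closed in $U'\times\mathbb P^{n-2}$. The map $\sigma^{-1}(U')\to\mathbb P^1$ factors through $[g:-f]:U'\to\mathbb P^1$, so $p^*\mathcal O(0,1)\cong\sigma^*\mathcal O_{U'}(d)$ there, and
$$G|_{U'}\cong\sigma_*(\mathcal B_0\otimes p^*\mathcal O(m,0))|_{U'}\otimes\mathcal O_{U'}(dm).$$
By Lemma 6 with $N=n-2$ there is $\mu'$ such that for $m\ge\mu'$ the first factor is a quotient of a sum of copies of $G'_{\mu'}:=\sigma_*(\mathcal B_0\otimes p^*\mathcal O(\mu',0))|_{U'}$. Since $\ell$ is projective, $G'_{\mu'}|_\ell\otimes\mathcal O_\ell(m'')$ is globally generated for some $m''$ independent of $m$. For $m\ge\mu'$ with $dm\ge m''+1$ we get, as before, $\deg Q\ge(dm-m'')\deg h\ge\deg h$.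

As $h(B)$ is irreducible, it lies in $Z$ or equals $\ell$, so (b) is proved. Fix $m$ such that (a) and (b) hold and $\mathcal B$ is ample. $\square$

## 11. Ampleness of $E$ and the bound at every point

**Step 4: the bundle $E$ and its ampleness.** We bound quotients of $h^*G$ uniformly and then apply Lemmas 1 and 2. As $\mathcal B$ is ample on $S$, there is a rational $\eta\in(0,1]$ such that $\mathcal O_{\mathbb P(\mathcal B)}(1)-\eta\cdot(\text{pullback of }\mathcal H)$ is nef. Let $h:B\to\mathbb P^n$ be a curve and $Q$ a quotient line bundle of $h^*G$.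

If $h(B)\subset Z\cup\ell$, then $\deg Q\ge\deg h\ge\eta\deg h$ by Step 3(b).

Otherwise $h$ lifts to $\tilde h:B\to S$, since $\sigma$ is projective and is an isomorphism over $\mathbb P^n\setminus(Z\cup\ell)$, and $B$ is a smooth curve. By Step 3(a) the map $h^*G=\tilde h^*\sigma^*G\to\tilde h^*\mathcal B$ is surjective. It is an isomorphism over the dense open set $h^{-1}(\mathbb P^n\setminus(Z\cup\ell))$, because there $\sigma^*\sigma_*\mathcal B\to\mathcal B$ is one. So its kernel is torsion and maps to $0$ in $Q$, and $Q$ is a quotient of $\tilde h^*\mathcal B$. It defines a lift $B\to\mathbb P(\mathcal B)$ along which $\mathcal O_{\mathbb P(\mathcal B)}(1)$ pulls back to $Q$. By the choice of $\eta$, $\deg Q\ge\eta\deg\tilde h^*\mathcal H=\eta\deg h$.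

Now apply Lemma 1 to $G$ with $b=1$: there is a vector bundle $E$ on $\mathbb P^n$ with $\mathcal O(1)^R\to E\to G\to0$ exact. For any curve $h$ and any quotient line bundle $Q$ of $h^*E$, either $\deg Q\ge\deg h$ or $Q$ is a quotient of $h^*G$. In both cases $\deg Q\ge\eta\deg h$, so $E$ is ample by Lemma 2.

**Step 5: the bound at every point.** Let $x\in\mathbb P^n$. As $\sigma$ is surjective, choose a point of $S$ over $x$, and let $t\in T$ be its image under $p$. Then $\Gamma=\sigma(C_t)\cong C_t$ is an integral curve through $x$, with $\operatorname{mult}_x\Gamma\ge1$. Let $\nu:\tilde C_t\to\Gamma\subset\mathbb P^n$ be its normalization; it is the composition of $\nu_t:\tilde C_t\to C_t\subset S$ with $\sigma$. There are surjections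
$$\nu^*E\to\nu^*G=\nu_t^*(\sigma^*G|_{C_t})\to\nu_t^*(\mathcal B|_{C_t})\cong\nu_t^*(\mathcal B_0|_{C_t}),$$
the second by Step 3(a); the isomorphism holds because $p^*P^m$ is trivial on $C_t$. By (6) the last bundle has rank $s$ and degree $d$. Lemma 3 gives
$$\varepsilon(\mathbb P^n,E,x)\ \le\ \frac{d}{s\operatorname{mult}_x\Gamma}\ \le\ \frac ds\ \le\ \delta,$$
because $s=\lceil d/\delta\rceil\ge d/\delta$. Since $x$ was arbitrary, Theorem C is proved. $\blacksquare$
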